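\title{Compatible plane spanning trees in simple drawings of complete graphs}

\begin{abstract}
Two plane spanning trees in a simple drawing of the complete graph $K_n$ are compatible if their union is still plane. We prove that any plane spanning tree can be turned into any other by a sequence of compatible steps: the compatibility graph is connected for every $n$ and every simple drawing of $K_n$. This answers a question of Aichholzer et al. The proof removes a leaf, connects the smaller trees by induction, and carries the leaf along. Its one topological ingredient, proved here in full, is that a plane subdrawing avoiding a vertex $v$ cannot cross all edges at $v$. The same argument shows that single-edge exchanges suffice and that the diameter is at most $2^{n-1}-2$.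
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Drawings and compatibility}

A \emph{drawing} $D$ of a graph $G$ represents the vertices of $G$ by distinct points of the Euclidean plane and each edge by a Jordan arc (a homeomorphic image of a closed interval) joining its two endpoints and passing through no other vertex. The drawing is \emph{simple} if any two edges have at most one point in common, and this point is either a common endpoint or a \emph{crossing}: a point in the relative interior of both edges at which they locally pass through each other, like two diameters of a small disc. A drawing is \emph{plane} if it has no crossing. A simple drawing has finitely many crossings, and in it \emph{adjacent edges do not cross}, because they already meet in their common endpoint. Straight-line drawings of $K_n$ on points no three of which are collinear are simple, but in a general simple drawing the edges may curve around vertices and around each other.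

Let $D$ be a simple drawing of the complete graph $K_n$, and let $\mathcal T_D$ be the set of plane spanning trees of $D$, that is, of plane subdrawings of $D$ whose underlying graph is a spanning tree of $K_n$. The \emph{star} $S_w$ of a vertex $w$ consists of all edges incident to $w$. Its edges are pairwise adjacent, so $S_w\in\mathcal T_D$, and $\mathcal T_D$ is not empty. Two plane subdrawings $H,H'$ of $D$ are \emph{compatible} if $H\cup H'$ is plane; equivalently, no edge of $H$ crosses an edge of $H'$. The \emph{compatibility graph} $\mathcal F(\mathcal T_D)$ is the abstract graph with vertex set $\mathcal T_D$ in which two distinct trees are adjacent if and only if they are compatible.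

A step from $T$ to a compatible tree $T'$ can be carried out by first adding the edges of $T'$ and then deleting those edges of $T$ that are not in $T'$; at every moment the picture is connected, spanning and plane. A path in $\mathcal F(\mathcal T_D)$ is a sequence of such steps. Aichholzer et al.~\cite{compat} pose as an open question whether $\mathcal F(\mathcal T_D)$ is connected for every simple drawing $D$ of $K_n$. The answer is yes.

\begin{theorem}\label{thm:main}
For every $n\ge1$ and every simple drawing $D$ of $K_n$, the graph $\mathcal F(\mathcal T_D)$ is connected.
\end{theorem}

The proof gives more. Two spanning trees \emph{differ by a single exchange} if one is obtained from the other by deleting one edge and adding another. The \emph{flip graph} of plane spanning trees of $D$ has vertex set $\mathcal T_D$, and two trees are adjacent in it if they differ by a single exchange, whether or not the two exchanged edges cross.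

\begin{theorem}\label{thm:more}
Let $D$ be a simple drawing of $K_n$, $n\ge2$.
\begin{enumerate}
\item[(a)] For every vertex $v$, the subgraph of $\mathcal F(\mathcal T_D)$ induced by the trees having $v$ as a leaf is connected.
\item[(b)] The spanning subgraph of $\mathcal F(\mathcal T_D)$ that keeps only the adjacencies between compatible trees differing by a single exchange is connected. In particular, the flip graph of plane spanning trees of $D$ is connected.
\item[(c)] Every $T\in\mathcal T_D$ has distance at most $2^{n-2}-1$ in $\mathcal F(\mathcal T_D)$ from every star. Hence the diameter of $\mathcal F(\mathcal T_D)$ is at most $2^{n-1}-2$.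
\end{enumerate}
\end{theorem}

We make no claim that the bound in (c) is close to optimal.

\subsection{Small cases}

For $n\le2$ there is exactly one spanning tree. For $n=3$ any two edges are adjacent, so $D$ is plane and $\mathcal F(\mathcal T_D)$ is a triangle. Crossings first appear for $n=4$.

\begin{example}[a convex quadrilateral]\label{ex:quad}
Draw $K_4$ with straight edges on the corners $1,2,3,4$ of a square, in this cyclic order. The only crossing is between the diagonals $13$ and $24$. Of the $16$ spanning trees of $K_4$, each edge lies in $16\cdot3/6=8$ by symmetry, and $4$ contain both diagonals (add any one side). So there are $12$ plane spanning trees: four contain $13$, four contain $24$, and four contain neither. Two of them are incompatible exactly when one contains $13$ and the other $24$. The graph $\mathcal F(\mathcal T_D)$ is connected and has diameter $2$, since the four trees made of sides are compatible with everything.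
\end{example}

In this example connectivity comes from a spanning tree of uncrossed edges, which serves as a hub. A tree $T$ can be a hub only if its edges are uncrossed in $D$: if $xy$ crosses an edge of $T$, then $T$ is incompatible with the star $S_x$. Such a tree need not exist.

\begin{example}[a pentagon and its center]\label{ex:pent}
Draw $K_6$ with straight edges on the corners $u_0,\dots,u_4$ of a regular pentagon of circumradius $1$ and its center $v$; no three of these points are collinear. The diagonal $u_{i-1}u_{i+1}$ crosses the segment $vu_i$ at distance $\cos72^\circ$ from $v$. Every edge at $v$ is crossed, every spanning tree contains an edge at $v$, and so no tree is compatible with all others.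
\end{example}

The reason to expect connectivity nevertheless is that a leaf is mobile. A leaf $v$ can be attached by any of $n-1$ edges, and these never cross one another. If at each moment some edge at $v$ avoids both the current tree on the remaining vertices and the next one, then $v$ can be moved out of the way before each step. The union of two compatible trees is plane, whereas the five diagonals that block $v$ in Example~\ref{ex:pent} cross each other. The heart of the matter is that a plane set of edges can never block $v$ completely.

Section~\ref{sec:leaf} states this fact as Lemma~\ref{lem:free} and derives both theorems from it. Section~\ref{sec:free} proves the lemma. Section~\ref{sec:hyp} records where the hypotheses enter and shows that Theorem~\ref{thm:main} fails without completeness and when adjacent edges may cross.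

Throughout, $D-v$ is the drawing $D$ with the vertex $v$ and its edges removed; it is a simple drawing of $K_{n-1}$. For a subdrawing $H$ and an edge $c$ we write $H+c$ and $H-c$ for $H$ with $c$ (and its endpoints) added and with $c$ deleted.

\section{Carrying a leaf along}\label{sec:leaf}

\begin{lemma}[uncrossed edge]\label{lem:free}
Let $D$ be a simple drawing of $K_n$, $n\ge2$, let $v$ be a vertex, and let $F$ be a plane subdrawing of $D-v$, not necessarily connected. Then some edge of $D$ incident to $v$ is crossed by no edge of $F$.
\end{lemma}

For connected $F$ a stronger form, with two such edges, is to our knowledge due to Fulek and Ruiz-Vargas~\cite{FRV}. The proof in Section~\ref{sec:free} is complete and does not depend on that work. We shall apply the lemma to a union of two compatible trees, which contains cycles; a version for trees alone would not suffice.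

Here is how the lemma is used, in the quadrilateral of Example~\ref{ex:quad}. The trees $T=\{12,23,24\}$ and $T'=\{12,13,34\}$ are incompatible and have the common leaf $4$. Removing it leaves $R=\{12,23\}$ and $R'=\{12,13\}$, which are compatible. We cannot replace $R$ by $R'$ while $4$ hangs on the edge $24$, since $13$ crosses it. But the edge $14$ avoids the whole triangle $R\cup R'$, and in
\[
T=R+24,\qquad R+14,\qquad R'+14,\qquad R'+34=T'
\]
consecutive trees are compatible. One step among the smaller trees has become three steps: move the leaf to a safe edge, change the smaller tree, move the leaf to its target. Along a longer walk the last move of one round and the first move of the next merge into one.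

\begin{lemma}[lifting]\label{lem:lift}
Let $D$ be a simple drawing of $K_n$, $n\ge2$, and let $v$ be a vertex. Let $R_0,R_1,\dots,R_k$ with $k\ge0$ be a walk in $\mathcal F(\mathcal T_{D-v})$, and let $a,b$ be edges at $v$ such that $R_0+a$ and $R_k+b$ are plane. Then $\mathcal F(\mathcal T_D)$ contains a walk of at most $2k+1$ steps from $R_0+a$ to $R_k+b$ all of whose trees have $v$ as a leaf.
\end{lemma}

\begin{proof}
For $0\le i<k$ the union $R_i\cup R_{i+1}$ is a plane subdrawing of $D-v$, so by Lemma~\ref{lem:free} there is an edge $c_i$ at $v$ that is crossed by no edge of $R_i\cup R_{i+1}$. Put $c_{-1}=a$ and $c_k=b$. Then for every $0\le i\le k$ neither $c_{i-1}$ nor $c_i$ crosses an edge of $R_i$. Hence every member of the sequence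
\[
R_0+c_{-1},\ R_0+c_0,\ R_1+c_0,\ R_1+c_1,\ \dots,\ R_k+c_{k-1},\ R_k+c_k
\]
is a plane spanning tree of $D$ with leaf $v$. There are two kinds of consecutive pairs. The union of $R_i+c_{i-1}$ and $R_i+c_i$ is plane, because neither $c_{i-1}$ nor $c_i$ crosses $R_i$ and these two edges share the vertex $v$. The union of $R_i+c_i$ and $R_{i+1}+c_i$ is $(R_i\cup R_{i+1})+c_i$, which is plane by the choice of $c_i$. So consecutive members are equal or adjacent in $\mathcal F(\mathcal T_D)$. There are $k+1$ pairs of the first kind and $k$ of the second; omitting repetitions leaves a walk of at most $2k+1$ steps.
\end{proof}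

Lemma~\ref{lem:lift} joins trees with a common leaf, and two arbitrary trees need not have one. Stars remove this difficulty: every vertex other than $w$ is a leaf of $S_w$, and every tree on $n\ge2$ vertices has at least two leaves, so every tree shares a leaf with every star. We therefore prove part (c) of Theorem~\ref{thm:more} first.

\begin{proof}[Proof of Theorem~\ref{thm:more}(c) and Theorem~\ref{thm:main}]
We show by induction on $n\ge2$ that every $T\in\mathcal T_D$ is joined to every star $S_w$ by a walk of at most $2^{n-2}-1$ steps. For $n=2$ there is only one spanning tree, and $2^0-1=0$. Let $n\ge3$. Choose a leaf $v\ne w$ of $T$ and write $T=R+a$, where $a$ is the edge of $T$ at $v$ and $R\in\mathcal T_{D-v}$. Let $S'$ be the star of $w$ in $D-v$. By induction there is a walk from $R$ to $S'$ in $\mathcal F(\mathcal T_{D-v})$ with $k\le2^{n-3}-1$ steps. With $b=vw$ the tree $S'+b=S_w$ is plane, so Lemma~\ref{lem:lift} gives a walk from $T$ to $S_w$ with at most $2k+1\le2^{n-2}-1$ steps.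

Any two trees are thus joined through a fixed star by a walk of at most $2(2^{n-2}-1)=2^{n-1}-2$ steps. This proves (c), and it proves Theorem~\ref{thm:main} for $n\ge2$. For $n=1$ the graph $\mathcal F(\mathcal T_D)$ has one vertex.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}(a)]
Let $T,T'\in\mathcal T_D$ have the leaf $v$. Write $T=R+a$ and $T'=R'+b$ with $R,R'\in\mathcal T_{D-v}$ and edges $a,b$ at $v$. By Theorem~\ref{thm:main} for $D-v$ there is a walk from $R$ to $R'$ in $\mathcal F(\mathcal T_{D-v})$, and Lemma~\ref{lem:lift} lifts it to a walk from $T$ to $T'$ through trees with leaf $v$.
\end{proof}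

\begin{proof}[Proof of Theorem~\ref{thm:more}(b)]
By Theorem~\ref{thm:main} it suffices to join two compatible trees $T\ne T'$ by compatible single exchanges. Take an edge $f$ of $T'$ that is not in $T$. The graph $T+f$ contains exactly one cycle, and this cycle has an edge $g$ outside $T'$ because $T'$ is acyclic. Then $T_1=T+f-g$ is a spanning tree contained in the plane drawing $T\cup T'$. So $T_1$ is plane, it is compatible with both $T$ and $T'$, it differs from $T$ by a single exchange, and it has one more edge in common with $T'$ than $T$ has. Repeating the step with $T_1$ in place of $T$ reaches $T'$ after finitely many exchanges. The subgraph in (b) is a spanning subgraph of the flip graph, which is therefore connected too.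
\end{proof}

\section{A plane subdrawing cannot block a vertex}\label{sec:free}

This section proves Lemma~\ref{lem:free}.

\subsection{Straight-line drawings}\label{sub:straight}

The straight-line case is not needed later, but it shows the mechanism: an edge of $F$ is trapped in a region that it can neither leave nor end in. Let $U$ be the set of vertices other than $v$; no three vertices are collinear, since no edge passes through a third vertex. Let $p$ be a point closest to $v$ among the points of $U$ and of the edges of $F$. If $p\in U$, the edge $vp$ is not crossed by $F$. Otherwise $p$ is an interior point of an edge $ab$ of $F$. Among the vertices of $U$ in the closed triangle $vpa$ (there is one, namely $a$) let $u$ minimize the angle $\angle pvu$, and let $p'$ be the point where the ray from $v$ through $u$ meets the segment $pa$. The triangle $vpp'$ contains no vertex of $U$ except $u$. Suppose that an edge $f$ of $F$ crosses $vu$. Then $f\ne ab$, since $ab$ meets the ray only in $p'$, which is not an interior point of $vu$; and $u$ is not an endpoint of $f$. So $f$ enters the triangle $vpp'$ through the side $vp'$ and must leave it again. It cannot leave through $vp'$, since it meets that line only once; nor through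 $pp'\subseteq ab$, since $F$ is plane; nor through $vp$, by the choice of $p$. Hence $vu$ is not crossed.

In a simple drawing there is no distance, and the continuous family of segments from $v$ that we swept from $vp$ to $vu$ is replaced by the $n-1$ edges of the star of $v$. We keep only what these edges record: the order in which the edges of $F$ meet them. To see this order, we cut the plane open along the star.

\subsection{Cutting along the star}\label{sub:cut}

Put $N=n-1$. If $F$ has no edge there is nothing to prove, so let $F$ have an edge; then $N\ge2$. Add a point at infinity and work on the sphere. The star $S=S_v$ is plane. We use two standard consequences of the Jordan curve theorem and its refinement by Schoenflies.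

\begin{itemize}
\item \emph{Straightening.} A homeomorphism of the sphere carries $S$ to a union of $N$ straight segments with the common endpoint $v$.
\item \emph{Crosscuts.} Let $\Delta$ be a closed disc with boundary circle $B$, and let $\tau\subseteq\Delta$ be an arc that meets $B$ exactly in its two endpoints $P\ne Q$. Then $\Delta\setminus\tau$ has two components, and each contains exactly one of the two open arcs of $B\setminus\{P,Q\}$.
\end{itemize}

Homeomorphisms preserve crossings, so we may assume that $S$ is straight. Let $u_0,\dots,u_{N-1}$ be the vertices other than $v$, numbered in the clockwise order of the edges $vu_i$ around $v$, with indices modulo $N$. Cutting the sphere along $S$ produces a closed disc $\Delta$ with boundary circle $B$ and a continuous map $\pi$ from $\Delta$ onto the sphere, which restricts to a homeomorphism from the interior of $\Delta$ onto the complement of $S$ and maps $B$ onto $S$. Traversed in the proper direction, which we call \emph{forward}, $B$ projects to the walk around the star: from $v$ to $u_0$ along the left side of $vu_0$, back along its right side, from $v$ to $u_1$ along the left side of $vu_1$, and so on. Thus $B$ consists of $N$ \emph{blocks}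
\[
\beta_i=L_i\cup\{u_i\}\cup R_i
\]
and $N$ copies of $v$. Here $L_i$ and $R_i$ are open arcs, the left and right side of $vu_i$ without $v$ and $u_i$; the block $\beta_{i+1}$ follows $\beta_i$, and one copy of $v$ separates them. Each $u_i$ has one copy on $B$, and each interior point $x$ of $vu_i$ has two copies, $x^L\in L_i$ and $x^R\in R_i$. See Figure~\ref{fig:cut}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1]
\draw[thick] (0,0)--(-2,1) (0,0)--(-0.8,2.2) (0,0)--(0.8,2.2) (0,0)--(2,1);
\draw[dashed,thick] (-2,1)--(2,1);
\foreach \p in {(-2,1),(-0.8,2.2),(0.8,2.2),(2,1)} {\fill \p circle (2pt);}
\filldraw[fill=white] (0,0) circle (2pt);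
\node at (0,-0.3) {$v$};
\node at (-2.3,1) {$u_0$}; \node at (-0.8,2.5) {$u_1$};
\node at (0.8,2.5) {$u_2$}; \node at (2.3,1) {$u_3$};
\node at (-0.62,1.2) {$x$}; \node at (0.62,1.2) {$y$}; \node at (1.4,1.2) {$e$};
\begin{scope}[shift={(6,1.1)}]
\draw[thick] (0,0) circle (1.5);
\draw[dashed,thick] (270:1.5) .. controls (280:0.7) and (328:0.7) .. (338:1.5);
\draw[dashed,thick] (22:1.5) .. controls (30:0.8) and (60:0.8) .. (68:1.5);
\draw[dashed,thick] (112:1.5) .. controls (122:0.7) and (170:0.7) .. (180:1.5);
\foreach \a in {45,135,225,315} {\filldraw[fill=white] (\a:1.5) circle (2pt); \node at (\a:1.78) {$v$};}
\foreach \a/\t in {270/u_0,0/u_1,90/u_2,180/u_3} {\fill (\a:1.5) circle (2pt); \node at (\a:1.82) {$\t$};}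
\foreach \a/\t in {338/x^L,22/x^R,68/y^L,112/y^R} {\node at (\a:1.86) {$\t$};}
\end{scope}
\end{tikzpicture}
\caption{Left: the star of $v$ (solid) and an edge $e=u_0u_3$ (dashed) that crosses it at $x$ and $y$. Right: the disc obtained by cutting the sphere along the star. Its boundary, read counterclockwise, is the walk around the star, and $e$ falls into three pieces, each joining two boundary points.}
\label{fig:cut}
\end{figure}

An edge $e$ of $F$ does not contain $v$. Its two endpoints are among the $u_j$, so they lie on $S$, and all its other points on $S$ are crossings, finite in number. These points cut $e$ into subarcs whose interiors avoid $S$. The interior of such a subarc lifts to the interior of $\Delta$, and at either end the lift converges to a single point of $B$, because its set of limit points is connected and lies in a finite fiber of $\pi$. The closure of the lift is called a \emph{piece} of $e$, and its two points on $B$ are its \emph{ends}. An end is some $u_j$ or a copy $x^L$ or $x^R$ of a crossing $x$; it is never a copy of $v$. The two ends of a piece project to different points of $e$, so they are distinct and every piece is a crosscut of $\Delta$. There are finitely many pieces. We need four properties.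

\begin{enumerate}
\item[(P1)] \emph{Distinct pieces have disjoint interiors. If $x$ is a crossing of $F$ with $vu_i$, then exactly one edge $e$ of $F$ passes through $x$, each of $x^L$ and $x^R$ is an end of exactly one piece, and these are the two pieces of $e$ that meet at $x$.} The first two statements hold because $F$ is plane and its edges are arcs. The last holds because $e$ passes at $x$ from one side of $vu_i$ to the other. (A vertex $u_j$, in contrast, may be an end of many pieces.)
\item[(P2)] \emph{Let $\tau$ be a piece with ends $P,Q$, let $I$ be one of the two open arcs of $B\setminus\{P,Q\}$, and let $\sigma\ne\tau$ be a piece with an end in $I$. Then the other end of $\sigma$ lies in $I\cup\{P,Q\}$.} Otherwise $\sigma$ would be disjoint from $\tau$ by (P1) and would join the two components of $\Delta\setminus\tau$.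
\item[(P3)] \emph{If $e\in F$ crosses $vu_i$ at $x$, then the only ends of pieces of $e$ in $\beta_i$ are $x^L$ and $x^R$.} Indeed $e$ meets $vu_i$ in at most one point, and $\pi(\beta_i)\subseteq vu_i$. In particular $u_i$ is not an endpoint of $e$.
\item[(P4)] \emph{No edge of $F$ crosses all edges at $v$.} The edge $u_ju_l$ is adjacent to $vu_j$ and does not cross it.
\end{enumerate}

\subsection{Four vertices}\label{sub:four}

The case $n=4$, $N=3$ shows how (P2) traps a piece. Suppose that $F$ crosses all three edges at $v$. The only edge of $D-v$ not adjacent to $vu_i$ is $f_i=u_{i+1}u_{i+2}$. So $F$ consists of $f_0,f_1,f_2$, and $f_i$ crosses $vu_i$ in a point $x_i$ and crosses no other edge of $S$. Thus $f_i$ has two pieces: $\rho_i$ with end $x_i^R$ and $\lambda_i$ with end $x_i^L$; their other ends are $u_{i+1}$ and $u_{i+2}$ in some order. Going forward on $B$ the ends appear in the cyclic order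
\[
x_0^R,\quad x_1^L,\ u_1,\ x_1^R,\quad x_2^L,\ u_2,\ x_2^R,\quad x_0^L,\ u_0 .
\]
Suppose first that some $\rho_i$ ends at $u_{i+1}$, say $i=0$. The open arc from $x_0^R$ forward to $u_1$ contains $x_1^L$, and its closure contains neither $u_2$ nor $u_0$. But $\lambda_1$ joins $x_1^L$ to $u_2$ or $u_0$, contrary to (P2). So every $\rho_i$ ends at $u_{i+2}$. Then $\rho_0$ joins $x_0^R$ to $u_2$, the open arc from $x_0^R$ forward to $u_2$ contains $x_1^R$, and $\rho_1$ joins $x_1^R$ to $u_0$, which is outside the closure of that arc. This again contradicts (P2).

In both cases $\rho_0$ cuts off a pocket, and the edge through $x_1$ is caught in it. For larger $n$ two things change. Several edges of $F$ may cross the same $vu_i$, so we must decide which crossing to follow. And an edge of $F$ may cross many edges of $S$, so a piece that leaves $x_1^R$ need not run to a vertex; it may stop at the next edge of the star, and the pursuit goes on.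

\subsection{The general case}\label{sub:general}

Suppose, for a contradiction, that every edge at $v$ is crossed by $F$.

\medskip\noindent\emph{First crossings.} Let $x_i$ be the crossing of $F$ with $vu_i$ that is closest to $v$ along $vu_i$, and let $e_i\in F$ be the edge through $x_i$. The open arc of $B$ from $x_i^R$ forward to $x_{i+1}^L$ projects to the parts of $vu_i$ and $vu_{i+1}$ between $v$ and the first crossings, together with $v$. This is the reason for choosing first crossings, and it plays the role of the uncrossed segment $vp$ in Section~\ref{sub:straight}:
\begin{enumerate}
\item[(P5)] \emph{No end of a piece lies in the open arc from $x_i^R$ forward to $x_{i+1}^L$.}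
\end{enumerate}

\medskip\noindent\emph{Good and bad indices.} Let $\rho_i$ be the piece with end $x_i^R$, and let $Q_i$ be its other end. Call $i$ \emph{good} if $Q_i=x_{i+1}^L$, and \emph{bad} otherwise. If $i$ is good, then $e_i$ passes through $x_{i+1}$, so $e_{i+1}=e_i$ by (P1); a run of good indices is a single edge of $F$ winding around $v$ from one first crossing to the next. If all indices were good, one edge would cross all edges at $v$, contrary to (P4). So there is a bad index.

For bad $i$ let $A_i$ be the open arc of $B$ from $x_i^R$ forward to $Q_i$; this is the boundary of the pocket cut off by $\rho_i$. A pocket may contain further bad pieces, about which we know nothing. To exclude them we take an innermost pocket: choose a bad index $i$ for which the number of points of $A_i$ that are ends of pieces is smallest, and renumber cyclically so that $i=0$.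

Order $B\setminus\{x_0^R\}$ linearly: $P<P'$ if $P$ is met before $P'$ when going forward from $x_0^R$. In this order one meets the rest of $R_0$, then the blocks $\beta_1,\dots,\beta_{N-1}$, each an interval and each preceded by a copy of $v$, then a last copy of $v$ and the remaining part of $\beta_0$. We have $A_0=\{P:P<Q_0\}$. For $1\le k\le N-1$ we write $\beta_k<P$ if all points of $\beta_k$ are smaller than $P$; then also $\beta_j<P$ for $1\le j\le k$. Since ends are not copies of $v$,
\begin{equation}\label{eq:after}
\begin{array}{l}
\text{if $1\le j\le k\le N-1$ and $P$ is an end of a piece with $P\ge x_j^L$}\\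
\text{and $P\notin\beta_j\cup\dots\cup\beta_k$, then $\beta_k<P$.}
\end{array}
\end{equation}

\medskip\noindent\emph{The trapped edge.} By (P5), $x_1^L$ is the smallest end in this order. Hence $Q_0\ge x_1^L$, and $Q_0\ne x_1^L$ because $0$ is bad; so $x_1^L\in A_0$. Let $e=e_1$, let $\tau$ be the piece of $e$ with end $x_1^L$, and let $Z$ be the other end of $\tau$. Since $x_1^L$ is not an end of $\rho_0$, we have $\tau\ne\rho_0$. By (P2) applied to $\rho_0$, the point $Z$ lies in $A_0\cup\{x_0^R,Q_0\}$, and $Z\ne x_0^R$ by (P1). Therefore
\begin{equation}\label{eq:Z}
x_1^L<Z\le Q_0 .
\end{equation}
Orient $e$ so that $\tau$ is traversed from $Z$ to $x_1^L$. Then $\pi(Z)$ comes before $x_1$ on $e$. The piece $\tau$ cuts off a second pocket inside the first, and after crossing $vu_1$ the edge $e$ will continue inside this second pocket, as in Figure~\ref{fig:nest}. We show that it winds on inside it forever.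

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.15,yscale=0.9]
\draw[thick] (-0.3,0)--(6.6,0); \draw[thick,dotted] (6.6,0)--(7.4,0); \draw[thick,->] (7.4,0)--(9.6,0);
\draw[thick] (0,0) .. controls (0.4,3.4) and (8.6,3.4) .. (9,0);
\draw[thick,dashed] (1.1,0) .. controls (1.5,2.2) and (7.6,2.2) .. (8,0);
\draw[thick,dashed] (2.5,0) .. controls (2.6,0.8) and (3.4,0.8) .. (3.5,0);
\draw[thick,dashed] (4.9,0) .. controls (5.0,0.8) and (5.8,0.8) .. (5.9,0);
\foreach \x in {0.55,3,5.4} {\filldraw[fill=white] (\x,0) circle (2pt); \node at (\x,-0.35) {$v$};}
\foreach \x/\t in {1.8/u_1,4.2/u_2} {\fill (\x,0) circle (2pt); \node at (\x,-0.35) {$\t$};}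
\foreach \x/\t in {0/x_0^R,1.1/x_1^L,2.5/x_1^R,3.5/x_2^L,4.9/x_2^R,5.9/x_3^L,8/Z,9/Q_0} {\node at (\x,-0.35) {$\t$};}
\node at (4.5,2.8) {$\rho_0$}; \node at (4.5,1.9) {$\tau$};
\node at (3,0.85) {$\rho_1$}; \node at (5.4,0.85) {$\rho_2$};
\end{tikzpicture}
\caption{The boundary of the cut-open disc, unrolled from left to right, with the interior of the disc above it. The innermost bad piece $\rho_0$ encloses the piece $\tau$ of the edge $e$ (dashed). The edge $e$ runs along $\tau$ from $Z$ to $x_1^L$, reappears at $x_1^R$, and is then forced to hop over one copy of $v$ after another along $\rho_1,\rho_2,\dots$, always below $\tau$.}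
\label{fig:nest}
\end{figure}

\medskip\noindent\emph{The induction.} For $k\ge1$ let $(C_k)$ be the conjunction of the following statements:
\begin{enumerate}
\item[(i)] $k\le N-1$;
\item[(ii)] $x_1,\dots,x_k$ lie on $e$ in this order, and the piece of $e$ that follows $x_k$ is $\rho_k$;
\item[(iii)] $\beta_k<Z$.
\end{enumerate}
We prove $(C_k)$ for all $k\ge1$. Since $(C_N)$ violates (i), this is the desired contradiction.

For $k=1$, (i) holds because $N\ge2$. The edge $e$ arrives at $x_1$ along $\tau$, which ends at $x_1^L$, so by (P1) the next piece has the end $x_1^R$ and is $\rho_1$. This is (ii). Since $\pi(Z)\ne x_1$, property (P3) gives $Z\notin\beta_1$, and (iii) follows from \eqref{eq:Z} and \eqref{eq:after}.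

Now assume $(C_k)$.

\emph{Step 1: $x_k^R<Q_k\le Z$.} By (iii), $x_1^L<x_k^R<Z$. So $x_k^R$ lies in the open arc between the ends $x_1^L$ and $Z$ of $\tau$; in particular $\rho_k\ne\tau$. Property (P2) applied to $\tau$ gives $x_1^L\le Q_k\le Z$. It remains to see that $\rho_k$ does not turn back. By (ii), $\pi(Q_k)$ is a point of $e$ after $x_k$, so it is none of $x_1,\dots,x_k$. The edge $e$ crosses $vu_j$ at $x_j$ for $1\le j\le k$, so (P3) gives $Q_k\notin\beta_1\cup\dots\cup\beta_k$. By \eqref{eq:after}, $\beta_k<Q_k$, and in particular $x_k^R<Q_k$.

\emph{Step 2: $k$ is good.} Suppose that $k$ is bad. By Step 1 and \eqref{eq:Z},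
\[
A_k=\{P:x_k^R<P<Q_k\}\subseteq\{P:P<Q_0\}=A_0 .
\]
The end $x_1^L$ lies in $A_0$, and it does not lie in $A_k$ because $x_1^L<x_k^R$. So $A_k$ contains fewer ends than $A_0$, contrary to the choice of the index $0$. Hence $Q_k=x_{k+1}^L$.

\emph{Step 3: $(C_{k+1})$ holds.} By Step 2 the edge $e$ runs along $\rho_k$ from $x_k$ to $x_{k+1}$, so it crosses $vu_1,\dots,vu_{k+1}$. If $k=N-1$, these would be all edges at $v$, since $u_N=u_0$; this contradicts (P4). So $k+1\le N-1$, which is (i). The point $x_{k+1}$ comes after $x_k$ on $e$, and $e$ arrives there along a piece with end $x_{k+1}^L$; by (P1) the next piece is $\rho_{k+1}$. This is (ii). Finally, $\pi(Z)$ comes before $x_1$ on $e$ and $x_{k+1}$ comes after $x_1$, so $\pi(Z)\ne x_{k+1}$: the arc $e$ cannot close up. By (P3), $Z\notin\beta_{k+1}$. Steps 1 and 2 give $Z\ge x_{k+1}^L$, and \eqref{eq:after} with $j=k+1$ yields $\beta_{k+1}<Z$. This is (iii).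

The induction is complete, and Lemma~\ref{lem:free} is proved. \qed

\section{The role of the hypotheses}\label{sec:hyp}

\subsection{Completeness}

Completeness of the graph is used twice. In Section~\ref{sec:leaf} it makes every star a spanning tree. In Section~\ref{sec:free} it puts the endpoints of all edges of $F$ on the star of $v$, so that every piece ends on $B$ and (P4) holds. Lemma~\ref{lem:free} fails already for a graph with two edges $vu$ and $xy$ drawn so that they cross. Theorem~\ref{thm:main} fails for complete bipartite graphs.

\begin{example}[the bow-tie]\label{ex:bow}
Draw the $4$-cycle $C_4=K_{2,2}$ with straight edges $e_1=p_1p_2$, $e_2=p_2p_3$, $e_3=p_3p_4$, $e_4=p_4p_1$ on the points $p_1=(0,0)$, $p_2=(1,1)$, $p_3=(1,0)$, $p_4=(0,1)$. The only crossing is between $e_1$ and $e_3$, at $(\frac12,\frac12)$, so the drawing is simple. The spanning trees are $C_4-e_i$ for $1\le i\le4$, and the plane ones are $C_4-e_1$ and $C_4-e_3$. Their union contains both $e_1$ and $e_3$, so the compatibility graph consists of two isolated vertices. Here every vertex has an uncrossed edge, $e_2$ or $e_4$. What is missing is a spanning star: the two plane trees have the disjoint sets of leaves $\{p_1,p_2\}$ and $\{p_3,p_4\}$,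 and no third plane tree shares a leaf with both.
\end{example}

\subsection{Simplicity}

That adjacent edges do not cross makes the stars plane, which gives the targets of the induction and allows the cut in Section~\ref{sub:cut}. It also lets a leaf move from $c_{i-1}$ to $c_i$ in Lemma~\ref{lem:lift}, and it enters (P3) and (P4). Without it Theorem~\ref{thm:main} fails for $n=3$.

\begin{example}[adjacent edges that cross]\label{ex:adj}
Draw $K_3$ on $a=(0,0)$, $b=(2,1)$, $c=(2,-1)$. Let $ab$ be the polygonal line through $(0,0),(1,-1),(2,1)$, let $ac$ be the polygonal line through $(0,0),(1,1),(2,-1)$, and let $bc$ be straight. The edges $ab$ and $ac$ are mirror images in the horizontal axis and are graphs of functions on $[0,2]$, so they meet exactly where $ab$ meets that axis: at $a$ and at $(1.5,0)$, where they cross. The edge $bc$ lies on the vertical line through $b$ and $c$ and crosses nothing. The plane spanning trees are $\{ab,bc\}$ and $\{ac,bc\}$. They are incompatible, so the compatibility graph is disconnected. The leaf $a$ cannot be moved from $ab$ to $ac$.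
\end{example}

That nonadjacent edges cross at most once is used for the finiteness of the set of pieces and in (P3), where it keeps the winding edge $e$ from returning to a block that it has passed.

\subsection{Planarity of $F$}

In Lemma~\ref{lem:free} the hypothesis that $F$ is plane gives (P1) and hence the trapping property (P2). It cannot be dropped: in Example~\ref{ex:pent} the five diagonals of the pentagon form a subdrawing of $D-v$ that crosses every edge at $v$. Connectedness of $F$ plays no part in the proof.

\begin{thebibliography}{9}

\bibitem{compat}
Oswin Aichholzer, Kristin Knorr, Wolfgang Mulzer, Nicolas El Maalouly, Johannes Obenaus, Rosna Paul, Meghana M. Reddy, Birgit Vogtenhuber and Alexandra Weinberger,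
\emph{Compatible Spanning Trees in Simple Drawings of $K_n$},
arXiv:2208.11875 (2022).

\bibitem{FRV}
Fulek and Ruiz-Vargas, SoCG 2013.

\end{thebibliography}
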